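# How equal can the effective resistances of a non-complete network be?

## Networks, Laplacians and effective resistance

All graphs are finite. Every edge carries a positive weight, read as a conductance.

**Weighted network.** A network is $G=(V,E,w)$ with $n=|V|$ and $w(e)>0$ for each edge $e$; the edge $e$ is a resistor of resistance $1/w(e)$. For $x\ne y$ we write $w_{xy}=w(xy)$ if $xy\in E$ and $w_{xy}=0$ if not. The total conductance at $x$ is $W_x=\sum_{z\neq x}w_{xz}$. We always assume that $G$ is connected, so $W_x>0$ as soon as $n\ge 2$.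

*Example.* The path $a - c - b$ with conductances $w_{ac}=\alpha$, $w_{cb}=\beta$ has $w_{ab}=0$, $W_a=\alpha$, $W_b=\beta$, $W_c=\alpha+\beta$.

**Laplacian.** $L=L_G$ is the symmetric $V\times V$ matrix with $L_{xx}=W_x$ and $L_{xy}=-w_{xy}$ for $x\ne y$. Thus $(Lf)_x=\sum_{z\ne x}w_{xz}(f_x-f_z)$ and $f^TLf=\sum_{xy\in E}w_{xy}(f_x-f_y)^2$. So $L$ is positive semidefinite, and since $G$ is connected its kernel is spanned by the all-ones vector $\mathbf 1$.

*Example.* For the complete graph $K_n$ with unit weights, $L=nI-J$, where $J$ is the all-ones matrix. Put $P=I-\frac1nJ$, the orthogonal projection onto $\mathbf 1^\perp$. Then $L=nP$.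

**Pseudoinverse.** If $L$ has the orthonormal eigenbasis $e_i$ with eigenvalues $\mu_i$, its Moore–Penrose pseudoinverse is $\Gamma=L^+=\sum_{\mu_i\ne0}\mu_i^{-1}e_ie_i^T$. It is symmetric, $(L^+)^+=L$, and, since the kernel of $L$ is spanned by $\mathbf 1$,
$$L\Gamma=P=I-\tfrac1nJ,\qquad \Gamma\mathbf 1=0,\qquad P\Gamma P=\Gamma. \tag{1}$$

*Example.* For $K_n$ with unit weights, $\Gamma=\frac1nP$.

**Effective resistance.** For $x,y\in V$,
$$R_{xy}=(\mathbf 1_x-\mathbf 1_y)^T\,\Gamma\,(\mathbf 1_x-\mathbf 1_y)=\Gamma_{xx}+\Gamma_{yy}-2\Gamma_{xy}. \tag{2}$$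
Equivalently (a textbook fact), $R_{xy}$ is the minimum energy $\sum_e f(e)^2/w(e)$ of a unit flow $f$ from $x$ to $y$. We have $R_{xx}=0$. For $x\ne y$, $R_{xy}>0$, since $\mathbf 1_x-\mathbf 1_y$ is a nonzero vector of $\mathbf 1^\perp$, where $\Gamma$ is positive definite. Multiplying all weights by $s>0$ divides all resistances by $s$.

*Examples.* For $K_n$ with unit weights, $R_{xy}=\frac1n|\mathbf 1_x-\mathbf 1_y|^2=\frac2n$ for every pair. On the path above a unit flow has no choice of route, so $R_{ac}=\frac1\alpha$, $R_{cb}=\frac1\beta$, $R_{ab}=\frac1\alpha+\frac1\beta$.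

**Resistance ratio.** For $n\ge2$ put
$$\rho=\rho(G)=\frac{\max_{x\ne y}R_{xy}}{\min_{x\ne y}R_{xy}}\ \ge\ 1 .$$
It does not change when all weights are scaled.

*Example.* For $K_n$ with unit weights $\rho=1$.

**Non-complete.** $G$ is non-complete if some pair of distinct vertices is not joined by an edge. A connected non-complete graph has $n\ge3$, and we write $m=n-2\ge1$.

*Example.* A connected non-complete graph on three vertices is a path $a-c-b$. If, say, $\alpha\ge\beta$, then $\rho=(\frac1\alpha+\frac1\beta)/\frac1\alpha=1+\frac\alpha\beta\ge2$, with equality exactly when $\alpha=\beta$.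

## Must a missing edge cost a factor $1+\Omega(1/n)$?

A unit-weight complete graph has all resistances equal. If an edge is missing, how close to equal can the resistances still be, given that we may choose all the other weights? Lior Kalman and Robert Krauthgamer, "Flow Metrics on Graphs", arXiv:2112.06916 (2021), give the bound $\rho(G)\ge 1+\frac1{O(n^2)}$ for every connected non-complete $G$, and the problem taken from that paper asks whether $n^2$ can be replaced by $n$: is there an absolute constant $C>0$ such that every connected, non-complete, positively weighted graph on $n$ vertices satisfies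
$$\rho(G)\ \ge\ 1+\frac1{Cn}\ ? \tag{3}$$

The answer is yes, with a sharp bound. Here are the three statements that these notes prove.

**Theorem 1.** If $G$ is connected and non-complete, then
$$\rho(G)\ \ge\ \frac{2n-4}{2n-5}=1+\frac1{2n-5}\ >\ 1+\frac1{2n}.$$

**Theorem 2.** For every $n\ge3$ equality $\rho(G)=1+\frac1{2n-5}$ is attained by a connected non-complete graph. Up to isomorphism and scaling of all weights, it is attained only by the graph $G_n$ on $\{a,b\}\cup U$, $|U|=n-2$, with $w_{ab}=0$, $w_{ac}=w_{bc}=1$ for $c\in U$, and $w_{cc'}=\frac{n-4}{n-2}$ for $c\ne c'\in U$ (the last condition is void if $n=3$). In particular, $C=2$ is the least absolute constant for which (3) holds.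

**Theorem 3.** Let $G$ be connected, $n\ge3$, $\rho=\rho(G)\le\frac{2n-4}{2n-5}$. Then for all $a\ne b$,
$$\frac{w_{ab}}{W_a}\ \ge\ \frac{2(n-2)-(2n-5)\rho}{2(n-2)-(n-3)\rho}.$$
For each $n\ge3$ and each value $\rho\in[1,\frac{2n-4}{2n-5}]$ there is a graph with this $\rho$ and a pair $a,b$ attaining equality.

Theorem 3 does not assume non-completeness. It says that when the resistances are nearly equal, each edge at $a$ carries a definite share of $W_a$.

## Networks with two special vertices

We need examples to experiment on, and the same computation will later give all the sharp examples. Let $m=n-2\ge1$, $|U|=m$, and let $N(t,u)$ be the network on $\{a,b\}\cup U$ with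
$$w_{ab}=t\ge0,\qquad w_{ac}=w_{bc}=1\ (c\in U),\qquad w_{cc'}=u\ge0\ (c\ne c'\in U),$$
where a zero value means no edge, and $u$ plays no role if $m=1$. It is connected, because every $c\in U$ is joined to both $a$ and $b$.

**Eigenvectors of the Laplacian.** The purpose is to read off all resistances. Put $p=m+2t$ and $q=2+um$.

* $\mathbf 1$ has eigenvalue $0$.
* $y=\mathbf 1_a-\mathbf 1_b$ has eigenvalue $p$: $(Ly)_a=m\cdot(1-0)+t\,(1-(-1))=m+2t$, likewise $(Ly)_b=-(m+2t)$, and $(Ly)_c=-1+1=0$.
* If $m\ge2$, every zero-sum vector $x$ supported on $U$ has eigenvalue $q$: at $c\in U$ we get $(2+(m-1)u)x_c-u\sum_{c'\ne c}x_{c'}=(2+(m-1)u+u)x_c=q\,x_c$, and at $a$ and $b$ we get $-\sum_cx_c=0$.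
* $v=m(\mathbf 1_a+\mathbf 1_b)-2\cdot\mathbf 1_U$ has eigenvalue $m+2$: $(Lv)_a=(Lv)_b=m(m+2)$, and $(Lv)_c=2(-2-m)=-2(m+2)$.

These spaces are mutually orthogonal, and their dimensions add up to $1+1+(m-1)+1=n$. So $R_{xy}$ is the sum, over the three nonzero types, of the squared length of the projection of $\mathbf 1_x-\mathbf 1_y$ divided by the eigenvalue.

**Resistances.** The vector $\mathbf 1_a-\mathbf 1_b$ is $y$ itself, of squared length $2$. For $c\ne c'$ in $U$, $\mathbf 1_c-\mathbf 1_{c'}$ is a zero-sum vector on $U$, of squared length $2$. For $\mathbf 1_a-\mathbf 1_c$ the three squared lengths are: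

* along $y$: $1^2/2=\frac12$;
* along $v$: $(m+2)^2/|v|^2$ with $|v|^2=2m^2+4m=2m(m+2)$, that is $\frac{m+2}{2m}$;
* along the zero-sum vectors: $|\mathbf 1_c-\frac1m\mathbf 1_U|^2=1-\frac1m$.

The roles of $a$ and $b$ are symmetric. Hence
$$R_{ab}=\frac2p,\qquad R_{cc'}=\frac2q,\qquad R_{ac}=R_{bc}=\frac1{2p}+\frac1{2m}+\frac{m-1}{mq}, \tag{4}$$
where the last term is absent for $m=1$.

**Two small tests.** The 4-cycle with unit weights is $N(0,0)$ with $m=2$, so $p=q=2$: opposite vertices have resistance $1$, adjacent ones $\frac34$, and $\rho=\frac43$. This equals $1+\frac1{2n-5}$ for $n=4$. Next, $K_n$ minus one edge, with unit weights and $n\ge4$, is $N(0,1)$, so $p=m$ and $q=m+2=n$. Then $R_{ab}=\frac2m$, $R_{cc'}=\frac2n=\frac{2m}{mn}$ and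
$$R_{ac}=\frac1m+\frac{m-1}{mn}=\frac{2m+1}{mn}.$$
The largest is $\frac2m=\frac{2m+4}{mn}$ and the smallest is $\frac2n$, so $\rho=\frac n{n-2}=1+\frac2{n-2}$. A linear rate is therefore the most one can hope for in (3).

**Tuning the weight $u$.** Let $m\ge2$ and $t=0$, so $p=m$ and $R_{ac}=\frac{q+m-1}{mq}$. Then
$$\frac{R_{ab}}{R_{ac}}=\frac{2q}{q+m-1},\qquad \frac{R_{cc'}}{R_{ac}}=\frac{2m}{q+m-1}.$$
If $q\ge m$, the first quotient is at least $\frac{2m}{2m-1}$, because $2q(2m-1)-2m(q+m-1)=2(m-1)(q-m)\ge0$. If $q\le m$, the second is at least $\frac{2m}{2m-1}$. At $q=m$, that is $u=\frac{m-2}m=\frac{n-4}{n-2}$, both equal $\frac{2m}{2m-1}$, and this is $\rho$. So inside this family the best choice is the graph $G_n$ of Theorem 2, with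
$$\rho(G_n)=\frac{2m}{2m-1}=\frac{2n-4}{2n-5}. \tag{5}$$
For $m=1$ the graph $G_3=N(0,\cdot)$ is the path with equal weights, with $\rho=2$, so (5) holds for all $n\ge3$. The task is to show that no other non-complete graph does better.

## Cuts at the endpoints against Foster's average

A natural first attempt bounds the maximum from below by the missing edge and the minimum from above by an average.

*Lower bound on the maximum.* Let $a,b$ be non-adjacent and let $f$ be a unit flow from $a$ to $b$. The edges at $a$ carry net flow $1$ out of $a$, so by Cauchy–Schwarz $1\le\big(\sum f(e)^2/w(e)\big)\big(\sum w(e)\big)$ over those edges. Their energy is at least $1/W_a$. Similarly the edges at $b$ have energy at least $1/W_b$. As $a,b$ are non-adjacent these edge sets are disjoint, so $R_{ab}\ge\frac1{W_a}+\frac1{W_b}$.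

*Upper bound on the minimum.* Write $L=\sum_{xy\in E}w_{xy}(\mathbf 1_x-\mathbf 1_y)(\mathbf 1_x-\mathbf 1_y)^T$. Taking the trace of $L\Gamma=P$ gives Foster's theorem, $\sum_{xy\in E}w_{xy}R_{xy}=n-1$. Since $\sum_{xy\in E}w_{xy}=\frac12\sum_xW_x$, a weighted average of the $R_{xy}$ over edges is $2(n-1)/\sum_xW_x$, and the minimum is at most that.

Together,
$$\rho\ \ge\ \Big(\frac1{W_a}+\frac1{W_b}\Big)\cdot\frac{\sum_xW_x}{2(n-1)}. \tag{6}$$
If all $W_x$ are equal, this gives $\rho\ge\frac n{n-1}$, which is of the right order. The trouble is that $W_a$ and $W_b$ may exceed the average of the $W_x$. Take $N(0,u)$ with $u>0$ and $m\ge 2$, whose only non-adjacent pair is $a,b$. Here $W_a=W_b=m$ and $W_c=2+(m-1)u$, so the right side of (6) is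
$$\frac2m\cdot\frac{2m+2m+m(m-1)u}{2(m+1)}=\frac{4+(m-1)u}{m+1}.$$
If $m\ge4$ and $0<u<\frac{m-3}{m-1}$ this is below $1$, and (6) says nothing. At the tuned value $u=\frac{m-2}m$ (with $m\ge3$, so that $u>0$) it equals
$$\frac{m^2+m+2}{m(m+1)}=1+\frac2{m(m+1)}=1+\frac{2}{(n-1)(n-2)},$$
which is only quadratically close to what we want. On this graph the cut bound is exact ($R_{ab}=\frac2m$), so all the loss is in the average: the edges inside $U$ have $R_{cc'}=\frac2m$, which is the *maximum* resistance, and for large $m$ they carry most of the weight in Foster's average. A global average hides the small resistances, which sit at $a$ and $b$. We need an identity that lives at the single vertex $a$.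

## One linear relation at each vertex

**Lemma.** For each $a\in V$ there is a number $\tau_a$ such that for all $c\ne a$,
$$W_aR_{ac}-\sum_{z\ne a}w_{az}R_{zc}=\tau_a. \tag{7}$$

**Proof.** The aim is to compute the entry $(LR)_{ac}$ of the product of $L$ with the resistance matrix $R$. Since $L_{aa}=W_a$ and $L_{az}=-w_{az}$, the left side of (7) is exactly $(LR)_{ac}$. Put $d_x=\Gamma_{xx}$. By (2),
$$(LR)_{ac}=\sum_zL_{az}\,(d_z+d_c-2\Gamma_{zc})=(Ld)_a+d_c\,(L\mathbf 1)_a-2(L\Gamma)_{ac}.$$
Here $(L\mathbf 1)_a=0$, and by (1) $(L\Gamma)_{ac}=-\frac1n$ because $c\ne a$. So $(LR)_{ac}=(Ld)_a+\frac2n$, which does not depend on $c$. $\square$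

*Check on the unit path $a-c-b$.* At $a$: the target $c$ gives $1\cdot1-1\cdot0=1$, and the target $b$ gives $1\cdot2-1\cdot1=1$. At the middle vertex $c$: the target $a$ gives $2\cdot1-(0+2)=0$, and so does the target $b$ by symmetry.

**What (7) says when the resistances are nearly equal.** Suppose that all $R_{xy}$ with $x\ne y$ were equal to $1$. The term $z=c$ in (7) vanishes, since $R_{cc}=0$, so the left side is $W_a-(W_a-w_{ac})=w_{ac}$. Hence $w_{ac}=\tau_a$ for *every* $c$: all weights at $a$ coincide, and none can be zero. If instead $1\le R_{xy}\le\rho$, the left side of (7) differs from $w_{ac}$ by at most $W_a(\rho-1)$ in either direction. The average of $w_{ac}$ over $c\neq a$ is $W_a/(n-1)$. So if one weight at $a$ is $0$, the slack $W_a(\rho-1)$ must be of order at least $W_a/n$. This is the linear rate. What remains is to use (7) without waste.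

**Comparing $b$ with one other vertex.** The number $\tau_a$ is unknown, and it is eliminated by using (7) for two targets. Let $w_{ab}=0$, let $c\in U=V\setminus\{a,b\}$, and normalize so that $1\le R_{xy}\le\rho$ for $x\ne y$. Equating (7) for the targets $b$ and $c$ and moving the negative terms across,
$$W_aR_{ab}+\sum_{z\in U\setminus\{c\}}w_{az}R_{zc}=W_aR_{ac}+\sum_{z\in U}w_{az}R_{zb}.$$
The left side is at most $W_a\rho+(W_a-w_{ac})\rho$ and the right side at least $2W_a$, so
$$2W_a(\rho-1)\ \ge\ w_{ac}\,\rho .$$
For a fixed $c$ this is as good as the share $w_{ac}/W_a$: if $w_{ac}=0$ it says only $\rho\ge1$. But $\sum_{c\in U}w_{ac}=W_a$, so the remedy is to sum over all $c\in U$. (Taking the $c$ with the largest $w_{ac}$ would also prove Theorem 1. The sum has the advantage that, in the case of equality, it gives information about every $c$ at once.)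

## The summed identity

This section carries out the sum over $c$ for an arbitrary pair, adjacent or not, since Theorem 3 needs the general form. Let $n\ge3$, fix $a\ne b$, and put
$$U=V\setminus\{a,b\},\quad |U|=m=n-2,\quad W=W_a,\quad w=w_{ab}.$$
In (7) with $c=b$ the term $z=b$ vanishes, so $\tau_a=WR_{ab}-\sum_{z\in U}w_{az}R_{zb}$. In (7) with $c\in U$ the neighbor $z=b$ contributes $wR_{bc}$ and the term $z=c$ vanishes. Equate $m$ times the first relation with the sum of the second over $c\in U$; both are $m\tau_a$:
$$m\Big(WR_{ab}-\sum_{z\in U}w_{az}R_{zb}\Big)=W\sum_{c\in U}R_{ac}-w\sum_{c\in U}R_{bc}-\sum_{z\in U}w_{az}\sum_{c\in U\setminus\{z\}}R_{zc}.$$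
Move the double sum to the left and $m\sum_z w_{az}R_{zb}$ to the right, and merge the latter with $-w\sum_{z\in U}R_{zb}$:
$$mW\,R_{ab}+\sum_{z\in U}w_{az}\sum_{c\in U\setminus\{z\}}R_{zc}\;=\;W\sum_{c\in U}R_{ac}+\sum_{z\in U}(m\,w_{az}-w)\,R_{zb}. \tag{8}$$

**Normalization.** Multiplying all weights by $\min_{x\ne y}R_{xy}$ makes the smallest resistance $1$ and changes neither $\rho$ nor any quotient $w_{ab}/W_a$. So from here on, when we estimate,
$$1\le R_{xy}\le\rho\qquad\text{for all }x\ne y. \tag{9}$$

## The lower bound $1+\frac1{2n-5}$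

**Proof of Theorem 1.** Let $a\ne b$ be non-adjacent. Then $w=0$ and $\sum_{z\in U}w_{az}=W>0$. We bound the left side of (8) above and the right side below, using (9).

On the left, $mWR_{ab}\le mW\rho$, and each inner sum has $m-1$ terms, so the double sum is at most $(m-1)W\rho$. On the right, the first sum is at least $mW$, and the second is $\sum_zm\,w_{az}R_{zb}\ge mW$. Therefore
$$2mW\ \le\ (2m-1)W\rho,\qquad\text{that is}\qquad \rho\ \ge\ \frac{2m}{2m-1}=\frac{2n-4}{2n-5}=1+\frac1{2n-5}.$$
Since $0<2n-5<2n$ for $n\ge3$, this exceeds $1+\frac1{2n}$. $\blacksquare$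

So (3) holds with $C=2$. The gap is the missing diagonal term: there are $2m$ units on the right and only $2m-1$ on the left, since $R_{zz}=0$.

## Equality forces $G_n$

**Proof of Theorem 2.**

**Step 1: attainment.** $G_n$ is connected, and it is non-complete since $w_{ab}=0$. By (5), $\rho(G_n)=\frac{2n-4}{2n-5}$.

**Step 2: the constant $C=2$ is optimal.** Theorem 1 shows that $C=2$ works. If (3) holds with a constant $C$ for all connected non-complete graphs, then applying it to $G_n$ gives $\frac1{2n-5}\ge\frac1{Cn}$, that is $Cn\ge2n-5$, for all $n\ge3$. Dividing by $n$ and letting $n\to\infty$ gives $C\ge2$.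

**Step 3: what equality says about one non-adjacent pair.** Let $G$ be connected and non-complete with $\rho=\rho(G)=\frac{2m}{2m-1}$, normalized as in (9). Let $a\ne b$ be *any* non-adjacent pair. In the proof of Theorem 1 the upper bound $(2m-1)W\rho$ for the left side and the lower bound $2mW$ for the right side now coincide. So every single estimate that was used with a positive coefficient is an equality. The coefficients $mW$ of $R_{ab}$, $W$ of $R_{ac}$ and $w_{az}$ of $R_{zc}$ give:

* (i) $R_{ab}=\rho$;
* (ii) $R_{ac}=1$ for all $c\in U$;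
* (iii) $R_{zc}=\rho$ whenever $z\in U$, $w_{az}>0$ and $c\in U\setminus\{z\}$.

Exchanging the roles of $a$ and $b$ in (ii), we also get $R_{bc}=1$ for all $c\in U$.

**Step 4: every vertex of $U$ is adjacent to $a$.** This is needed to use (iii) in full. Suppose $w_{ac}=0$ for some $c\in U$. Then $a,c$ is a non-adjacent pair, and (i) applied to it gives $R_{ac}=\rho>1$, against (ii). So $w_{az}>0$ for all $z\in U$, and (iii) yields $R_{zc}=\rho$ for all distinct $z,c\in U$.

**Step 5: the resistance matrix is determined.** We now know every entry: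
$$R_{ab}=\rho,\qquad R_{ac}=R_{bc}=1\ (c\in U),\qquad R_{cc'}=\rho\ (c\ne c'\in U),\qquad \rho=\tfrac{2m}{2m-1}.$$
By (4) with $p=m$ and, if $m\ge2$, $q=m$, the graph $G_n$ has $R_{ab}=R_{cc'}=\frac2m$ and $R_{ac}=R_{bc}=\frac{2m-1}{m^2}$. Scaled so that its smallest resistance is $1$, it has exactly the matrix above, because $\frac2m\cdot\frac{m^2}{2m-1}=\frac{2m}{2m-1}$.

**Step 6: the resistance matrix determines the network.** Write (2) as $R=d\,\mathbf 1^T+\mathbf 1\,d^T-2\Gamma$, where $d_x=\Gamma_{xx}$. Since $P\mathbf 1=0$ and $P\Gamma P=\Gamma$,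
$$PRP=-2P\Gamma P=-2\Gamma,\qquad\text{so}\qquad L_G^+=-\tfrac12PRP,\qquad L_G=(L_G^+)^+ .$$
The off-diagonal entries of $L_G$ are $-w_{xy}$, so $R$ determines all the weights. Match the pair $a,b$ of $G$ with the pair $a,b$ of $G_n$, and $U$ with $U$ by any bijection. The two normalized networks have the same resistance matrix, hence the same weights. So $G$ is $G_n$ up to isomorphism and scaling. $\blacksquare$

For $n=3$ the graph $G_n$ is the path with equal weights, with ratio $2$. For $n=4$ the weight $\frac{n-4}{n-2}$ is $0$, and $G_4$ is the 4-cycle with equal weights, with ratio $\frac43$. For $n\ge5$ it is a weighted complete graph minus one edge.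

## Nearly equal resistances force every edge to be heavy

In Theorem 3 the weight $w=w_{ab}$ need not be $0$, and the coefficients $m\,w_{az}-w$ in (8) may be negative, for instance when $w_{az}=0<w$. Then $R_{zb}\ge1$ would be the wrong inequality to use. The way out is that the bound to be proved does not depend on $b$, so we may choose $b$.

**Proof of Theorem 3.**

**Step 1: choice of $b$.** Fix $a$. The right-hand side of the claim depends only on $n$ and $\rho$, so it is enough to prove it for a vertex $b\ne a$ that minimizes $w_{ab}$: for every other $b'$ the quotient $w_{ab'}/W_a$ is at least as large. With this choice $w_{az}\ge w$ for $z\in U$, so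
$$m\,w_{az}-w\ \ge\ (m-1)w\ \ge\ 0 .$$

**Step 2: estimating (8).** We repeat the estimate of Theorem 1 and keep track of $w$. Now $\sum_{z\in U}w_{az}=W-w\ge0$. By (9) the left side of (8) is at most
$$mW\rho+(m-1)(W-w)\rho=(2m-1)W\rho-(m-1)w\rho,$$
and the right side, all of whose coefficients are nonnegative, is at least
$$mW+\big(m(W-w)-mw\big)=2m(W-w).$$
Comparing the two and sorting by $W$ and $w$,
$$W\big[2m-(2m-1)\rho\big]\ \le\ w\big[2m-(m-1)\rho\big]. \tag{10}$$

**Step 3: dividing.** We need the bracket on the right of (10) to be positive. Since $\rho\le\frac{2m}{2m-1}$ and $m-1\ge0$,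
$$2m-(m-1)\rho\ \ge\ 2m-\frac{2m(m-1)}{2m-1}=\frac{2m\cdot m}{2m-1}=\frac{2m^2}{2m-1}>0 .$$
Dividing (10) by $W\,[2m-(m-1)\rho]$ gives
$$\frac{w_{ab}}{W_a}\ \ge\ \frac{2m-(2m-1)\rho}{2m-(m-1)\rho},$$
which is the claim, because $m=n-2$, $2m-1=2n-5$ and $m-1=n-3$.

**Step 4: sharpness.** For each admissible $\rho$ we exhibit a network with equality. Tuning at $t=0$ led to $p=q$, and we keep this condition for $t\in[0,1]$: let
$$G_{n,t}=N(t,u)\quad\text{with}\quad u=\frac{m-2+2t}{m},$$
where $u$ is irrelevant if $m=1$, and $u\ge0$ if $m\ge2$. Then $p=m+2t=:\lambda$, and if $m\ge2$ also $q=2+um=\lambda$. By (4), $R_{ab}=\frac2\lambda$, $R_{cc'}=\frac2\lambda$ and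
$$R_{ac}=R_{bc}=\frac1{2\lambda}+\frac1{2m}+\frac{m-1}{m\lambda}=\frac{3m-2+\lambda}{2m\lambda}=\frac{2m-1+t}{m\lambda}.$$
Since $t\le1$, we have $2m-1+t\le2m$, so $\frac2\lambda=\frac{2m}{m\lambda}$ is the maximum and $R_{ac}$ the minimum. Hence
$$\rho(G_{n,t})=\frac{2m}{2m-1+t},\qquad\frac{w_{ab}}{W_a}=\frac t{m+t}. \tag{11}$$
Given $\rho\in[1,\frac{2m}{2m-1}]$, put $t=\frac{2m}\rho-(2m-1)$. This lies in $[0,1]$, and $G_{n,t}$ has ratio $\rho$. Multiplying numerator and denominator of the bound by $\frac{2m-1+t}{2m}=\frac1\rho\cdot\frac{2m}{2m}=\frac1\rho$ and then using $\frac{2m}\rho=2m-1+t$,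
$$\frac{2m-(2m-1)\rho}{2m-(m-1)\rho}=\frac{(2m-1+t)-(2m-1)}{(2m-1+t)-(m-1)}=\frac t{m+t}=\frac{w_{ab}}{W_a}.$$
So the pair $a,b$ of $G_{n,t}$ attains equality. $\blacksquare$

**Two checks on Theorem 3.** If $\rho<\frac{2n-4}{2n-5}$, the lower bound is positive, so every pair is adjacent; this is Theorem 1 in contrapositive form. If $\rho=1$, the bound reads $w_{ab}\ge\frac{W_a}{n-1}$ for all $b\ne a$. Since these $n-1$ weights add up to $W_a$, all of them equal $\frac{W_a}{n-1}$. This holds at every vertex $a$, so any two edges sharing a vertex have equal weight, all pairs are adjacent, and $G$ is the complete graph with constant weights. That agrees with what we read off from (7) when all resistances are equal.
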